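# Contention resolution for $k$-wise independent sets on a matroid: the ratio $k/r$

## Three dependent vectors and three joint laws

Take the three nonzero vectors of $\mathbb F_2^2$,
$$x=(1,0),\qquad y=(0,1),\qquad z=(1,1)=x+y .$$
Any two of them are linearly independent; all three together are not. A random subset $R\subseteq\{x,y,z\}$ will be shown to us, each vector being present with probability $\frac12$. We must throw away vectors until what is left is linearly independent, and we want every vector to survive, given that it was present, with probability at least $c$. How large can $c$ be? The answer depends on the joint law of the three presence bits, so let us try three laws.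

*Independent bits.* All three vectors are present with probability $\frac18$, and only then must we discard something. Discarding one vector uniformly at random treats all vectors alike. Given that $x\in R$, the other two are both present with probability $\frac14$, so $x$ survives with probability $\frac34+\frac14\cdot\frac23=\frac{11}{12}$.

*Even parity.* Let the bits of $x$ and $y$ be independent and fair, and let the bit of $z$ be their sum mod 2. Any two of the three bits are independent. The number of ones is even, so $|R|\in\{0,2\}$, nothing is ever discarded, and $c=1$.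

*Odd parity.* Now let the bit of $z$ be the sum plus 1. Again any two bits are independent, but the number of ones is odd: $R$ is each singleton with probability $\frac14$ and is $\{x,y,z\}$ with probability $\frac14$. Keep singletons, and from $\{x,y,z\}$ discard one vector at random. Given $x\in R$, the two cases $R=\{x\}$ and $R=\{x,y,z\}$ are equally likely, so $x$ survives with probability $\frac12\cdot1+\frac12\cdot\frac23=\frac56$.

The values $\frac{11}{12}$ and $\frac56$ cannot be improved. If every present vector survives with probability at least $c$, then the expected number of survivors is at least $c\,\mathbb E|R|=\frac32c$. The number of survivors is at most the dimension of the span of $R$. The expected dimension is $\frac32-\frac18=\frac{11}8$ for independent bits and $\frac34\cdot1+\frac14\cdot2=\frac54$ for odd parity. Dividing by $\frac32$ gives $\frac{11}{12}$ and $\frac56$.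

So three laws with the same marginals, all of them pairwise independent, allow three different values of $c$. What the odd law does is to keep the expected size of $R$ and lower its expected rank. In rank 2 the damage is mild. How bad can it be in rank $r$, if any $k$ of the presence events are required to be independent?

## Matroids, balanced schemes, and the number $c_k(r)$

**Matroids.** A (finite) matroid $\mathcal M=(E,\mathcal I)$ has a rank function $\mathrm{rk}$: $\mathrm{rk}(S)$ is the size of every maximal independent subset of $S$. The rank of $\mathcal M$ is $\mathrm{rk}(E)$. The closure $\mathrm{cl}(S)$ is the set of all $e$ with $\mathrm{rk}(S\cup\{e\})=\mathrm{rk}(S)$; it has the same rank as $S$. A loop is an element of rank $0$. In a linear matroid the elements are represented by vectors, $\mathrm{rk}$ is the dimension of the span, and $\mathrm{cl}(S)$ consists of the elements whose vectors lie in the span of $S$. Two elements may carry the same vector; they are then dependent.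

**Matroid polytope.** $\mathcal P_{\mathcal M}$ is the convex hull of the indicator vectors of the independent sets. Write $\mu(S)=\sum_{e\in S}\mu_e$. Edmonds' theorem says
$$\mathcal P_{\mathcal M}=\{\mu\ge 0:\ \mu(S)\le\mathrm{rk}(S)\ \text{ for all } S\subseteq E\}.$$
In the example $\mu=(\frac12,\frac12,\frac12)$ satisfies $\frac12\le1$ on singletons, $1\le2$ on pairs and $\frac32\le2$ on the whole set, so it lies in the polytope. Note that $\mu_e\le1$ always, and $\mu_e=0$ for a loop.

**Greedy algorithm.** By Rado and Edmonds, for weights $w\ge0$ and $R\subseteq E$, scanning $R$ in order of decreasing weight and keeping an element whenever independence is preserved gives an independent set $I\subseteq R$ of maximum weight. For every $\theta\ge 0$ the elements of weight greater than $\theta$ are scanned first, so $|I\cap\{w>\theta\}|=\mathrm{rk}(R\cap\{w>\theta\})$. Since $w(I)=\int_0^\infty|I\cap\{w>\theta\}|\,d\theta$,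
$$\max\{w(I):I\subseteq R,\ I\in\mathcal I\}=\int_0^\infty\mathrm{rk}(R\cap\{w>\theta\})\,d\theta.\tag{1}$$

**$k$-wise independence.** Let $\mu\in\mathcal P_{\mathcal M}$. A law $\mathcal D$ of a random set $R\subseteq E$ has marginals $\mu$ if $\Pr[e\in R]=\mu_e$ for all $e$. It is $k$-wise independent if any at most $k$ of the events $\{e\in R\}$ are mutually independent. $\Delta_k(\mu)$ is the family of all such laws. It contains the product law. The parity laws above lie in $\Delta_2(\mu)$ but not in $\Delta_3(\mu)$.

**Contention resolution scheme (CRS).** An offline CRS for $\mathcal D$ is a possibly randomized map $\pi$ which, knowing $\mathcal D$ and given the realized set $R\sim\mathcal D$, outputs an independent set $\pi(R)\subseteq R$. It is $c$-balanced if $\Pr[e\in\pi(R)\mid e\in R]\ge c$ for every $e$ with $\mu_e>0$. Because $\pi(R)\subseteq R$, this says exactly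
$$\Pr[e\in\pi(R)]\ge c\,\mu_e\qquad\text{for all } e\in E.\tag{2}$$

**The optimal balance ratio.** For integers $k\ge2$ and $r\ge1$,
$$c_k(r)=\inf_{\mathcal M,\ \mu\in\mathcal P_{\mathcal M}}\ \inf_{\mathcal D\in\Delta_k(\mu)}\ \sup\{c\ge0:\ \mathcal D\text{ admits a } c\text{-balanced offline CRS}\},$$
the first infimum being over finite matroids of rank $r$. The case $\mu=0$ is vacuous and we ignore it. Clearly $c_k(r)\le1$.

For $k=2$ it is known that explicit pairwise-independent laws on the full linear matroid over a finite field, with marginals in its matroid polytope, rule out any $\omega(1/r)$-balanced scheme, that is, $c_2(r)=O(1/r)$. For general $k$, the paper of Shaddin Dughmi, Yusuf Hakan Kalayci and Neel Patel, "Limitations of Stochastic Selection with Pairwise Independent Priors" (arXiv:2310.05240, 2023), states: "We conjecture an optimal bound of $O(k/\text{rank})$ for contention resolution." Its impossibility direction asks for an absolute constant $C$ with $c_k(r)\le Ck/r$ for all $k\ge2$ and $r\ge1$. It is true with $C=1$.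

**Theorem A.** For all integers $k\ge2$, $r\ge1$: $c_k(r)\le k/r$. Moreover, for every prime power $q\ge\max\{k,r\}$ there are a linear matroid of rank $r$ over $\mathbb F_q$, a vector $\mu$ in its matroid polytope, and a $\mathcal D\in\Delta_k(\mu)$ such that every $c$-balanced offline CRS for $\mathcal D$ has
$$c\le\frac{k+r^2/(2q)}{r(1-q^{-r})}.\tag{3}$$
In particular, if $q\ge\max\{k,r^2,4\}$, this single instance admits no $c$-balanced CRS with $c>\frac{5k}{3r}$.

The bound is sharp, in the following sense.

**Theorem B.**

1. There is an absolute constant $c_0>0$ with $c_0\min\{1,k/r\}\le c_k(r)\le\min\{1,k/r\}$ for all $k\ge2$, $r\ge1$.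
2. For every $\varepsilon\in(0,\frac12]$ there is $C'_\varepsilon$ such that $(1-\varepsilon)\frac kr\le c_k(r)\le\frac kr$ whenever $k\ge2$ and $r\ge C'_\varepsilon k$. In particular $\lim_{r\to\infty}r\,c_k(r)=k$ for every fixed $k$.

Since $C'_\varepsilon$ does not depend on $k$, part 2 says that $c_k(r)=(1-o(1))\,k/r$ as $r/k\to\infty$, uniformly in $k$. The constant $1$ in Theorem A is therefore optimal.

## Expected rank against expected size

The count made in the example works in general. If $\pi$ is $c$-balanced for $\mathcal D$, sum (2) over $e$: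
$$c\,\mathbb E|R|=c\sum_e\mu_e\le\sum_e\Pr[e\in\pi(R)]=\mathbb E|\pi(R)|\le\mathbb E\,\mathrm{rk}(R).\tag{4}$$
So to prove an upper bound on $c_k(r)$, look for laws whose expected rank is small compared with their expected size.

A first test: let $\mathcal M$ be the partition matroid with $r$ classes of $n$ elements each, in which a set is independent if it contains at most one element of each class. Put $\mu_e=1/n$ and take the product law, which lies in every $\Delta_k(\mu)$. A set meeting $j$ classes has rank $j$ and satisfies $\mu(S)\le j$, so $\mu\in\mathcal P_{\mathcal M}$. Here $\mathbb E|R|=r$ and each class is hit with probability $1-(1-1/n)^n$, so (4) gives $c\le1-(1-1/n)^n$. For $n=2$ this is $\frac34$; letting $n\to\infty$ we get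
$$c_k(r)\le1-\tfrac1e\qquad\text{for all } k\ge2,\ r\ge1 .$$
Full independence thus already costs a constant factor. To reach $k/r$ we must use dependence: we want $R$ of expected size about $r$ to lie, essentially, in a space of dimension $k$.

## One point per column on a polynomial curve

Here is the natural way to get many $k$-wise independent vectors inside a $k$-dimensional space. Let $q$ be a prime power with $q\ge k$, and let $V=\mathbb F_q^r$. Choose $a_0,\dots,a_{k-1}\in V$ independently and uniformly, and put
$$U_t=\sum_{i=0}^{k-1}a_it^i\in V,\qquad t\in\mathbb F_q.\tag{5}$$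
For $k=2$ and $q=3$ these are the points $a_0,\ a_0+a_1,\ a_0+2a_1$. All $q$ points lie in $\mathrm{span}(a_0,\dots,a_{k-1})$, of dimension at most $k$. On the other hand, any $k$ of them are independent and uniform. To see this, take distinct $t_1,\dots,t_j$ with $j\le k$. The linear map $(a_0,\dots,a_{k-1})\mapsto(U_{t_1},\dots,U_{t_j})\in V^j$ is surjective: given targets $u_1,\dots,u_j\in V$, the Lagrange polynomial $\sum_su_s\prod_{s'\ne s}\frac{t-t_{s'}}{t_s-t_{s'}}$ has degree at most $j-1\le k-1$, has coefficients in $V$, and takes the value $u_s$ at $t_s$. A surjective linear map between finite vector spaces has fibers of equal size, so it maps the uniform law to the uniform law.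

A sensible first attempt is therefore: let the ground set consist of pairs $(t,v)$ with $t\in\mathbb F_q$ and $v\in V$ nonzero, where $(t,v)$ is represented by the vector $v$; call the pairs with a given $t$ the column of $t$; and let $R$ consist of the pairs $(t,U_t)$ with $U_t\neq0$. With $q$ about $r$ this has expected size about $r$ and rank at most $k$. Events in different columns behave perfectly: any $k$ of them, in $k$ different columns, are independent.

The attempt stops inside a column. If $v\ne v'$, the events $\{(t,v)\in R\}$ and $\{(t,v')\in R\}$ exclude each other, because the column of $t$ contains only one point. Their joint probability is $0$, while each has probability $q^{-r}>0$. So $R$ is not even pairwise independent, and the definition of $\Delta_k(\mu)$ asks for exact equalities.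

The repair is to let each column contain a random set $R_t$ instead of a single point, so that the membership events inside the column become independent, while $U_t$ is still one of the points of $R_t$ whenever $R_t\ne\emptyset$. It suffices, and is convenient, to give $R_t$ a product law. If the columns are nearly always empty or singletons, then nearly every point of $R$ still lies on the curve. We obtain this by using many more than $r$ columns, of expected size only about $r/q$.

That one can plant a given uniform point in a product-law set is easy to see for $V=\{u,v\}$, with presence probability $p$. Draw the size $M\sim\mathrm{Bin}(2,p)$ first. If $M=1$, let the set be $\{U\}$ with $U$ uniform on $V$; if $M=2$, take all of $V$. Then $\{u\}$ and $\{v\}$ each have probability $\frac12\cdot2p(1-p)=p(1-p)$, and $V$ has probability $p^2$. This is the product law, and it contains $U$ whenever it is nonempty.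

## Planting the curve in binomial columns: proof of Theorem A

Fix a prime power $q\ge\max\{k,r\}$. Let $V=\mathbb F_q^r$, $N=|V|=q^r$ and $p=r/q^{r+1}\le1$. Then $Np=r/q$.

**Step 1. The matroid and the marginals.** *This step sets up the instance and checks that $\mu$ lies in the polytope.* Let $E=\mathbb F_q\times(V\setminus\{0\})$, let $(t,v)$ be represented by $v$, and let $\mathcal M$ be the resulting linear matroid. It has rank $r$ and no loops. Put $\mu_{(t,v)}=p$ for all $(t,v)\in E$.

Let $S\subseteq E$ be nonempty, of rank $j\ge1$. Its vectors lie in a subspace $W$ with $\dim W=j$, so $S\subseteq\mathbb F_q\times W$ and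
$$\mu(S)\le q\cdot q^j\cdot p=r\,q^{-(r-j)}.$$
For integers $x\ge0$ we have $q^x\ge2^x\ge1+x$. With $x=r-j$ this gives
$$\mu(S)\le\frac r{1+r-j}\le j,$$
the last inequality because $j(1+r-j)-r=(j-1)(r-j)\ge0$. By Edmonds' theorem, $\mu\in\mathcal P_{\mathcal M}$.

**Step 2. The law.** *This step builds $R$.* Choose $a_0,\dots,a_{k-1}$ and define $U_t$ by (5). Independently of the $a_i$, and independently over $t\in\mathbb F_q$, draw $M_t\sim\mathrm{Bin}(N,p)$. If $M_t=0$, let $R_t=\emptyset$. Otherwise let
$$R_t=\{U_t\}\cup A_t,$$
where $A_t$ is a uniformly random $(M_t-1)$-subset of $V\setminus\{U_t\}$, chosen with fresh randomness that is independent over $t$. Let $R=\{(t,v)\in E:\ v\in R_t\}$, and let $\mathcal D$ be its law. (The zero vector may belong to $R_t$, but it gives no element of $E$.)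

**Step 3. Inside one column.** *We show that $R_t$ contains each $v\in V$ independently with probability $p$.* Recall that $U_t$ is uniform on $V$ and independent of $M_t$. Let $|B|=h\ge1$. Given $M_t=h$, the set $R_t$ equals $B$ if and only if $U_t$ is some $u\in B$ and $A_t=B\setminus\{u\}$. Hence
$$\Pr[R_t=B\mid M_t=h]=\sum_{u\in B}\frac1N\binom{N-1}{h-1}^{-1}=\frac hN\binom{N-1}{h-1}^{-1}=\binom Nh^{-1}.$$
So, given its size $h$, the set $R_t$ is a uniform $h$-subset of $V$; for $h=0$ this is trivial. Therefore $\Pr[R_t=B]=\binom Nhp^h(1-p)^{N-h}\binom Nh^{-1}=p^h(1-p)^{N-h}$ whenever $|B|=h$, which is the product law.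

**Step 4. Across columns.** *We show that $\mathcal D\in\Delta_k(\mu)$.* Each $R_t$ is a function of $U_t$ and of local randomness, where the local randomness is independent over $t$ and independent of all the $U$'s. Any $k$ of the $U_t$ are mutually independent, so any $k$ of the sets $R_t$ are mutually independent. Now take at most $k$ elements of $E$. They involve at most $k$ values of $t$. The corresponding sets $R_t$ are mutually independent, and within each one the membership events are mutually independent with probability $p$ each, by Step 3. Hence all the chosen events are mutually independent, with probability $p$ each.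

**Step 5. The expected rank.** *We show that the rank is barely more than $k$ on average.* All points $U_t$ lie in $\mathrm{span}(a_0,\dots,a_{k-1})$. A column adds at most $(M_t-1)^+$ further vectors, those of $A_t$. So $\mathrm{rk}(R)\le k+\sum_t(M_t-1)^+$. For integers $x\ge0$ we have $(x-1)^+\le\binom x2$, and $\mathbb E\binom{M_t}2=\binom N2p^2$, the expected number of pairs of successes. Hence
$$\mathbb E\,\mathrm{rk}(R)\le k+q\binom N2p^2\le k+\frac q2(Np)^2=k+\frac{r^2}{2q},$$
$$\mathbb E|R|=q(N-1)p=r(1-q^{-r}).$$

**Step 6. Conclusion.** *We insert this in the count and choose $q$.* By (4), every $c$-balanced CRS for $\mathcal D$ satisfies $c\,r(1-q^{-r})\le k+r^2/(2q)$, which is (3). There are arbitrarily large prime powers, and as $q\to\infty$ the right side of (3) tends to $k/r$; so $c_k(r)\le k/r$. If $q\ge\max\{k,r^2,4\}$, then $r^2/(2q)\le\frac12\le\frac k4$ because $k\ge2$, and $1-q^{-r}\ge\frac34$. The bound is then at most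
$$\frac{5k/4}{3r/4}=\frac{5k}{3r}.\qquad\blacksquare$$

In instance form: for all $k,r$ with $Ck<r$ there is one instance that admits no $c$-balanced CRS for any $c>Ck/r$. This holds with $C=\frac53$ by the last statement of the theorem, and with any fixed $C>1$ by taking $q$ large in (3). For a number: with $k=2$, $r=10$, $q=101$, the numerator of (3) is $2+\frac{100}{202}<2.496$, so no scheme is $\frac14$-balanced.

## Testing the rank on every subset

We turn to the lower bounds of Theorem B. The count (4) can be made with any $S\subseteq E$ in place of $E$, which shows that $\mathbb E\,\mathrm{rk}(R\cap S)\ge c\,\mu(S)$ is necessary for a $c$-balanced scheme. Taken over all $S$, these conditions are also sufficient.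

**Lemma 1.** If $\mathbb E\,\mathrm{rk}(R\cap S)\ge c\,\mu(S)$ for all $S\subseteq E$, then $\mathcal D$ admits a $c$-balanced CRS.

**Proof.** Let $Y\subset\mathbb R^E$ be the set of vectors $(\Pr[e\in\pi(R)])_{e\in E}$ over all randomized schemes $\pi$. A scheme is a choice, for each of the finitely many sets $R$, of a probability distribution on the independent subsets of $R$. So $Y$ is the image of a product of simplices under a linear map, hence compact and convex. By (2), a $c$-balanced scheme exists if and only if $c\mu\in Y-\mathbb R^E_{\ge0}$. This set is convex, and it is closed, being the sum of a compact and a closed set.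

Suppose $c\mu$ is not in it. A separating hyperplane gives $w\in\mathbb R^E$ with
$$c\,w\cdot\mu>\sup_{y\in Y,\ z\ge0}w\cdot(y-z).$$
If some coordinate of $w$ were negative, letting the same coordinate of $z$ grow would make the supremum infinite; so $w\ge0$. Then the supremum is attained at $z=0$. A scheme that maximizes the expected $w$-weight may be chosen separately for each $R$, so
$$c\,w\cdot\mu>\max_{y\in Y}w\cdot y=\mathbb E\max\{w(I):\ I\subseteq R,\ I\in\mathcal I\}.$$
By (1) and the hypothesis applied to $S=\{w>\theta\}$, the right side equals
$$\int_0^\infty\mathbb E\,\mathrm{rk}(R\cap\{w>\theta\})\,d\theta\ \ge\ \int_0^\infty c\,\mu(\{w>\theta\})\,d\theta=c\,w\cdot\mu,$$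
a contradiction. $\square$

In the odd-parity example, singletons and pairs $S$ are always independent, so there $\mathbb E\,\mathrm{rk}(R\cap S)=\mu(S)$. The full set gives $\frac54=\frac56\cdot\frac32$. Lemma 1 returns the value $c=\frac56$ found by hand.

**Reduction.** Let $\mathcal M$ have rank $r$ and let $S\subseteq E$. The restriction $\mathcal M|S$ has rank at most $r$; $\mu|_S\in\mathcal P_{\mathcal M|S}$ by Edmonds' theorem; $R\cap S$ is $k$-wise independent with marginals $\mu|_S$; and $\mu(S)\le\mathrm{rk}(S)\le r$. If $\mu(S)=0$, the condition of Lemma 1 is trivial. So to prove $c_k(r)\ge c$ it suffices to show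
$$\mathbb E\,\mathrm{rk}(R)\ge c\,\mu(E)\tag{6}$$
for all matroids of rank at most $r$, all $\mu\in\mathcal P_{\mathcal M}$ with $0<\mu(E)\le r$, and all $k$-wise independent $R$ with marginals $\mu$.

The heart of the matter is the following statement: a $k$-wise independent set of large expected size cannot have expected rank much below $k$.

**Proposition 2.** For each $\varepsilon\in(0,\frac12]$ there is $C_\varepsilon\ge1$ such that for every matroid, every $k\ge2$, every $\mu\in\mathcal P_{\mathcal M}$ with $\mu(E)\ge C_\varepsilon k$, and every $k$-wise independent $R$ with marginals $\mu$: $\ \mathbb E\,\mathrm{rk}(R)\ge(1-\varepsilon)k$.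

The plan is to draw about $k$ random points of $R$ one after another. If the points behaved like independent draws from $E$ with probabilities proportional to the marginals, the $i$-th point would fall into the closure of the earlier ones with probability at most $(i-1)/\mu(E)$, because that closure has rank at most $i-1$ and hence $\mu$-mass at most $i-1$. This is at most $1/C_\varepsilon$ for $i\le k$. We must make this rigorous with only $k$-wise independence.

## Poisson points and their first $k$ factorial moments

We use falling factorials $(x)_j=x(x-1)\cdots(x-j+1)$. If $X\sim\mathrm{Poisson}(\lambda)$, then $\mathbb E(X)_a=\sum_{n\ge a}e^{-\lambda}\lambda^n/(n-a)!=\lambda^a$. In words, the expected number of ordered $a$-tuples of distinct points among $X$ points is exactly $\lambda^a$. Bernoulli variables do not have this property when $a\ge2$, which is why we start by replacing the indicators with Poisson variables.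

**Step 1 (Poissonization).** *We construct inside $R$ a multiset whose multiplicities are Poisson and $k$-wise independent.* Let $\lambda_e=-\ln(1-\mu_e/2)$. Since $-\ln(1-x)\ge x$, we have $\lambda_e\ge\mu_e/2$. The function $x\mapsto-\ln(1-x/2)$ is convex, is $0$ at $0$ and is $\ln2<1$ at $1$; so $\lambda_e\le\mu_e\ln 2\le\mu_e$ for $\mu_e\in[0,1]$. Thus $\mu_e/2\le\lambda_e\le\mu_e$.

Conditionally on $R$, and independently over $e$: if $e\notin R$, let $X_e=0$. If $e\in R$, then with probability $\frac12$ let $X_e=0$, and otherwise let $X_e$ be $\mathrm{Poisson}(\lambda_e)$ conditioned to be at least $1$. Then $\Pr[X_e\ge1]=\mu_e/2=1-e^{-\lambda_e}$, which is the probability that a $\mathrm{Poisson}(\lambda_e)$ variable is at least $1$; so $X_e\sim\mathrm{Poisson}(\lambda_e)$. Each $X_e$ is a function of the indicator of $\{e\in R\}$ and of local randomness, so the $X_e$ are $k$-wise independent. Also $\{e:X_e\ge1\}\subseteq R$.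

Put $\lambda(S)=\sum_{e\in S}\lambda_e$, $m=\lambda(E)\ge\mu(E)/2$ and $N=\sum_eX_e$. (This $N$ has nothing to do with the $N$ of Theorem A.) Since $k\ge2$, variances add, and
$$\mathbb EN=\mathrm{Var}\,N=m,\qquad\lambda(S)\le\mu(S)\le\mathrm{rk}(S)\ \text{ for all } S.$$
The hypothesis $\mu(E)\ge C_\varepsilon k$ gives
$$\frac km\le\frac2{C_\varepsilon},\qquad m\ge\frac{C_\varepsilon k}2\ge C_\varepsilon.\tag{7}$$
All moments of $N$ are finite, since it is a finite sum of Poisson variables.

**Step 2 (rank of a random tuple).** *We bound $\mathrm{rk}(R)$ below by counting tuples of points.* View $X$ as a set of $N$ points, $X_e$ of them labeled $e$. Let $\mathcal D_i\subseteq E^i$ be the set of sequences $(e_1,\dots,e_i)$ with $e_i\in\mathrm{cl}(e_1,\dots,e_{i-1})$. For instance, $(x,y,z)\in\mathcal D_3$ in our opening matroid, and $(x,x)\in\mathcal D_2$. Let $D_i$ be the number of ordered $i$-tuples of distinct points whose label sequence lies in $\mathcal D_i$.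

Let $l\ge1$ and suppose $N\ge l$. Draw a uniformly random ordered $l$-tuple of distinct points. The rank of its set of labels is $l$ minus the number of $i\le l$ whose label lies in the closure of the earlier labels, and it is at most $\mathrm{rk}(R)$ because all labels are in $R$. The first $i$ entries form a uniformly random ordered $i$-tuple of distinct points, so the $i$-th label is bad with probability $D_i/(N)_i$. Taking expectations over the tuple,
$$\mathrm{rk}(R)\ \ge\ \sum_{i=1}^l\Big(1-\frac{D_i}{(N)_i}\Big)\qquad\text{if }N\ge l.\tag{8}$$

**Step 3 (what $k$-wise independence computes).** *We compute the expectation of $D_i$ times a polynomial in $N$ of low degree.* Let $P\sim\mathrm{Poisson}(m)$, let $1\le i\le k$, and let $h$ be a polynomial of degree at most $k-i$. Write $\lambda^{\otimes i}(\mathcal D_i)=\sum_{(e_1,\dots,e_i)\in\mathcal D_i}\lambda_{e_1}\cdots\lambda_{e_i}$. Then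
$$\mathbb E[D_ih(N)]=\lambda^{\otimes i}(\mathcal D_i)\,\mathbb E\,h(i+P),\qquad\lambda^{\otimes i}(\mathcal D_i)\le(i-1)m^{i-1}.\tag{9}$$

The polynomials $(n-i)_j$ with $0\le j\le k-i$ form a basis, so by linearity we may take $h(n)=(n-i)_j$. Then $D_i\,(N-i)_j$ counts the ordered $(i+j)$-tuples of distinct points whose first $i$ labels form a sequence in $\mathcal D_i$: after the first $i$ points, $j$ more are chosen among the other $N-i$. (If $N<i$, both counts are $0$, as $D_i=0$.) Fix a label sequence of length $i+j$ in which $e$ occurs $a_e$ times. The number of tuples of distinct points with this label sequence is $\prod_e(X_e)_{a_e}$. It involves at most $i+j\le k$ different elements $e$, so by $k$-wise independence its expectation is $\prod_e\lambda_e^{a_e}$. Summing over all label sequences whose first $i$ entries lie in $\mathcal D_i$ gives $\lambda^{\otimes i}(\mathcal D_i)\,m^j$. Since $\mathbb E\,h(i+P)=\mathbb E(P)_j=m^j$, the identity follows.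

For the inequality, fix $e_1,\dots,e_{i-1}$. The last entry ranges over $\mathrm{cl}(e_1,\dots,e_{i-1})$, whose $\lambda$-mass is at most its rank, hence at most $i-1$. The sum of $\lambda_{e_1}\cdots\lambda_{e_{i-1}}$ over all choices is $m^{i-1}$.

## A constant majorant, and where it breaks

We would like to take expectations in (8), but $1/(N)_i$ is not a polynomial in $N$, and (9) handles only polynomials. Since we need an upper bound on $\mathbb E[D_i/(N)_i]$, a polynomial majorant of $1/(n)_i$ is enough, and only for typical values $n$ of $N$. By Chebyshev, $N$ lies in a window $W=[m-w,m+w]$ with $w=A\sqrt m$, up to probability $1/A^2$.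

The first thing to try is a constant. It works for $k=2$: let $l=2$. Loops have $\lambda_e=0$, so $D_1=0$ almost surely. By (9), $\mathbb E D_2\le m$. If $m\ge4$ and $w\le m/2$, then on $\{N\in W\}$ we have $(N)_2\ge\frac m2(\frac m2-1)\ge\frac{m^2}8$. So (8) gives
$$\mathbb E\,\mathrm{rk}(R)\ge2\,(1-A^{-2})-\frac8m,$$
which is as close to $2$ as we like, for $A$ and then $m$ large.

For general $k$, put $b=m-w-i$ and assume $w+i\le m/2$. For integers $n\in W$ all factors of $(n)_i$ are at least $b$, so $1/(n)_i\le b^{-i}$. By (9) with a constant $h$,
$$\mathbb E\big[D_ib^{-i}\big]\le\frac{i-1}m\Big(1-\frac{w+i}m\Big)^{-i}\le\frac{i-1}m\,e^{2i(w+i)/m},$$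
using $-\ln(1-x)\le2x$ for $0\le x\le\frac12$. If $k$ is at most a constant times $\sqrt m$, the exponential is bounded and the argument goes through.

But Proposition 2 allows $k$ to be a fixed small fraction of $m$, and then no constant helps. A constant majorant must be at least $1/(n_0)_i$, where $n_0\le m-w+1$ is the smallest integer in $W$. The resulting bound contains the factor
$$\frac{m^i}{(n_0)_i}\ge\Big(1-\frac{w-1}m\Big)^{-i}\ge e^{i(w-1)/m}.$$
With $i=k=\delta m$ this is at least $e^{\delta(A\sqrt m-1)}$, and the bound $\frac{i-1}m\cdot\frac{m^i}{(n_0)_i}$ for the $i$-th term is far above $1$ once $m$ is large. The trouble is precise: over the window, $1/(n)_i$ varies by a factor exponential in $i/\sqrt m$, and a constant has to pay the maximum of it.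

Formula (9) has room that we did not use: $h$ may have degree up to $k-i$. If we stop at $l=k-d$ points, we may use majorants of degree $d$ for every $i\le l$. The price is $d$ points, which is affordable for $d\le\varepsilon k/2$. So which polynomial? Look at the shape of $1/(n)_i$ near $n=m$. Its logarithmic derivative there is about
$$-\int_0^i\frac{ds}{m-s}=\ln\Big(1-\frac im\Big).$$
So $1/(n)_i$ should be comparable, on the window, to a multiple of $(1-\rho)^n$ with $\rho=i/m$. An exponential is ideal for a Poisson variable: $\mathbb E(1-\rho)^P=e^{-\rho m}=e^{-i}$, so $m^{-i}e^i(1-\rho)^{n-i}$, evaluated at $n=i+P$, has expectation exactly $m^{-i}$, with no exponential loss. We then replace the exponential by an even-degree Taylor polynomial expanded at the left end of the window. Such a polynomial lies above the exponential to the right of that point and is positive everywhere.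

## A polynomial majorant of $1/(n)_i$

**Step 4 (parameters).** *We fix all constants, so that what follows is verification.* Let
$$A=\frac2{\sqrt\varepsilon},\qquad w=A\sqrt m,\qquad W=[m-w,m+w],\qquad B=e^{2A^2},\qquad\eta=\frac A{\sqrt m}+\frac km .$$
If $k\ge8/\varepsilon$, let $d$ be the largest even integer with $d\le\varepsilon k/2$. Then $d\ge4$, because $\varepsilon k/2\ge4$; and $d>\varepsilon k/2-2\ge\varepsilon k/4$, because $\varepsilon k/4\ge2$. If $k<8/\varepsilon$, let $d=0$. In both cases put $l=k-d\ge(1-\frac\varepsilon2)k$. Fix $1\le i\le l$ and set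
$$\rho=\frac im,\qquad\theta=-\ln(1-\rho),\qquad b=m-w-i,\qquad\kappa=\frac{i(w+i)}m\le\frac{k(w+k)}m=k\eta .$$
Choose $C_\varepsilon\ge1$ so large, depending only on $\varepsilon$, that the following hold:

1. $\eta\le\frac12$, that is, $w+k\le\frac m2$;
2. $\frac{2k}m\le e^{-2}$;
3. $241\,\eta\le\frac\varepsilon2$;
4. $\frac8\varepsilon\,\eta\le\ln2$;
5. $\frac{3Bk}{2m}\le\frac\varepsilon4$.

This is possible because, by (7), $k/m\le2/C_\varepsilon$ and $\eta\le A/\sqrt{C_\varepsilon}+2/C_\varepsilon$, while $A$ and $B$ depend only on $\varepsilon$. Consequences: $i\le k\le m/2$, so $\rho\le\frac12$ and $m-i\ge m/2$; $b=m-(w+i)\ge m/2>0$; and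
$$\rho\le\theta\le\frac\rho{1-\rho}\le2\rho\le\frac{2k}m\le e^{-2}.$$

**Step 5 (exponential majorant on the window).** *We show that for every integer $n\in W$,*
$$\frac1{(n)_i}\le B\,m^{-i}e^i(1-\rho)^{n-i}.\tag{10}$$
Write $n=m+u$ with $|u|\le w$. Then $n-i\ge b>0$, so $(n)_i>0$. Let
$$L=\ln\big[(n)_i\,m^{-i}e^i(1-\rho)^{n-i}\big]=\sum_{j<i}\ln\frac{n-j}m+i+(n-i)\ln(1-\rho).$$
We must show $L\ge-2A^2$. As $s\mapsto\ln\frac{n-s}m$ is decreasing, each term of the sum is at least the integral over $[j,j+1]$, so
$$\sum_{j<i}\ln\frac{n-j}m\ge\int_0^i\ln\frac{n-s}m\,ds=n\ln\frac nm-(n-i)\ln\frac{n-i}m-i,$$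
where we used that $x\ln\frac xm-x$ is an antiderivative of $\ln\frac xm$. Since $1-\rho=\frac{m-i}m$, the two logarithms multiplied by $n-i$ combine, and
$$L\ge n\ln\frac nm-(n-i)\ln\frac{n-i}{m-i}.$$
For the first term use $\ln(1+x)\ge\frac x{1+x}$ with $x=u/m$: $n\ln\frac nm\ge(m+u)\cdot\frac u{m+u}=u$. For the second use $\ln(1+x)\le x$ with $x=u/(m-i)$ and $n-i=(m-i)+u>0$:
$$(n-i)\ln\frac{n-i}{m-i}\le\big((m-i)+u\big)\frac u{m-i}=u+\frac{u^2}{m-i}.$$
The two terms $u$ cancel, and $L\ge-\frac{u^2}{m-i}\ge-\frac{w^2}{m-i}\ge-\frac{2w^2}m=-2A^2$.

**Step 6 (even Taylor polynomials of $e^{-x}$).** *We collect three inequalities for the polynomial that replaces the exponential.* Let $T_d(x)=\sum_{j=0}^d(-x)^j/j!$. The $(d+1)$-st derivative of $e^{-x}$ is $(-1)^{d+1}e^{-x}$, so for even $d$ Taylor's formula gives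
$$T_d(x)-e^{-x}=e^{-\xi}\frac{x^{d+1}}{(d+1)!}\qquad\text{with }\xi\text{ between }0\text{ and }x.$$
Since $d+1$ is odd, the difference has the sign of $x$. Hence, for even $d$:

- $T_d(x)\ge e^{-x}$ for $x\ge0$.
- $0<T_d(x)\le e^{-x}$ for $x<0$; positivity holds because all terms are nonnegative and the first is $1$.
- $T_d(x)\le e^{-x}+|x|^d/d!$ for all real $x$ (with $|x|^0=1$).

The third is clear for $x<0$ by the second, and for $d=0$ because $T_0=1$. For $x\ge0$ and $d\ge2$ we have $T_d(x)=T_{d-1}(x)+x^d/d!$, and the same Taylor argument in the odd degree $d-1$ gives $T_{d-1}(x)\le e^{-x}$. The first two show that $T_d>0$ on all of $\mathbb R$.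

**Step 7 (the majorant).** *We define $g_i$ and show that it dominates $1/(n)_i$ on the window.* Let
$$g_i(n)=B\,m^{-i}e^{i-\theta b}\,T_d\big(\theta(n-i-b)\big).$$
Its degree is at most $d=k-l\le k-i$, so (9) applies to it, and $g_i>0$ on $\mathbb R$. For integers $n\in W$ we have $n-i-b=n-(m-w)\ge0$, so the first inequality of Step 6 and then (10) give
$$g_i(n)\ge B\,m^{-i}e^{i-\theta b}e^{-\theta(n-i-b)}=B\,m^{-i}e^i(1-\rho)^{n-i}\ge\frac1{(n)_i}.\tag{11}$$

**Step 8 (its Poisson expectation).** *We show that the majorant costs only a constant factor:*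
$$\mathbb E\,g_i(i+P)\le3B\,m^{-i}.\tag{12}$$
Recall $\mathbb Ee^{sP}=e^{m(e^s-1)}$. Since $e^{-\theta}=1-\rho$,
$$\mathbb Ee^{-\theta(P-b)}=e^{\theta b-m(1-e^{-\theta})}=e^{\theta b-m\rho}=e^{\theta b-i}.$$
As $g_i(i+P)=B\,m^{-i}e^{i-\theta b}\,T_d(\theta(P-b))$, the third inequality of Step 6 gives
$$\mathbb E\,g_i(i+P)\le B\,m^{-i}\Big[1+e^{i-\theta b}\,\mathbb E\frac{|\theta(P-b)|^d}{d!}\Big],\qquad i-\theta b\le i-\rho b=\kappa,$$
where we used $\theta\ge\rho$, $b\ge0$ and $i-\frac im(m-w-i)=\frac{i(w+i)}m$. It remains to see that the second term in the bracket is at most $2$.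

If $d=0$, then $k<8/\varepsilon$, and the second term is $e^{i-\theta b}\le e^\kappa\le e^{k\eta}\le e^{8\eta/\varepsilon}\le2$ by condition 4.

If $d\ge2$, then $k\ge8/\varepsilon$ and $d\ge\varepsilon k/4$. For real $y$ we have $\frac{|y|^d}{d!}=e^{-2d}\frac{(e^2|y|)^d}{d!}\le e^{-2d}e^{e^2|y|}$. Set $t=e^2\theta$, so $0\le t\le1$ because $\theta\le e^{-2}$. For $|x|\le1$ we have $e^x-1-x=x^2\sum_{j\ge0}\frac{x^j}{(j+2)!}\le(e-2)x^2\le x^2$, so $e^{\pm t}\le1\pm t+t^2$. Therefore, as $m-b=w+i\ge0$,
$$\mathbb Ee^{\pm t(P-b)}=e^{m(e^{\pm t}-1)\mp tb}\le e^{\pm t(m-b)+mt^2}\le e^{t(w+i)+mt^2}.$$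
Since $t\le2e^2i/m\le15i/m$, we have $t(w+i)\le15\kappa$ and $mt^2\le225\,i^2/m\le225\kappa$, so the exponent is at most $240\kappa$. Because $e^{t|P-b|}\le e^{t(P-b)}+e^{-t(P-b)}$,
$$e^{i-\theta b}\,\mathbb E\frac{|\theta(P-b)|^d}{d!}\le e^\kappa\cdot e^{-2d}\cdot2e^{240\kappa}=2e^{241\kappa-2d}\le2,$$
where the last inequality holds because $241\kappa\le241\,k\eta\le\varepsilon k/2\le2d$ by condition 3. This proves (12).

**Step 9 (assembling Proposition 2).** *We take expectations in (8).* By Chebyshev, $\Pr[N\notin W]\le m/w^2=1/A^2=\varepsilon/4$. On $\{N\in W\}$ we have $N\ge m-w\ge\frac m2\ge k\ge l$ by condition 1, so (8) applies, and (11) bounds $1/(N)_i$ by $g_i(N)$. Since $\mathrm{rk}(R)\ge0$,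
$$\mathbb E\,\mathrm{rk}(R)\ge l\,\Pr[N\in W]-\sum_{i=1}^l\mathbb E\big[\mathbf 1_{\{N\in W\}}D_i\,g_i(N)\big].$$
The indicator is not a polynomial, but $D_i\,g_i(N)\ge0$ everywhere, so dropping the indicator only lowers the right side. This is where the positivity of $g_i$ off the window is used. Now (9) and (12) give
$$\mathbb E[D_ig_i(N)]=\lambda^{\otimes i}(\mathcal D_i)\,\mathbb E\,g_i(i+P)\le(i-1)m^{i-1}\cdot3B\,m^{-i}=\frac{3B(i-1)}m .$$
Since $\sum_{i\le l}(i-1)=\frac{l(l-1)}2\le\frac{lk}2$, condition 5 yields
$$\mathbb E\,\mathrm{rk}(R)\ge l\Big(1-\frac\varepsilon4\Big)-\sum_{i=1}^l\frac{3B(i-1)}m\ge l\Big(1-\frac\varepsilon4-\frac{3Bk}{2m}\Big)\ge l\Big(1-\frac\varepsilon2\Big).$$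
As $l\ge(1-\frac\varepsilon2)k$, this is at least $(1-\frac\varepsilon2)^2k\ge(1-\varepsilon)k$. $\square$

## From large sets to all sets: proof of Theorem B

The upper bounds are Theorem A and $c_k(r)\le1$. For the lower bounds we use the reduction to (6): let the matroid have rank at most $r$, let $R$ be $k$-wise independent with marginals $\mu\in\mathcal P_{\mathcal M}$, and from now on write $m=\mu(E)$, with $0<m\le r$. Proposition 2 speaks only about $m\ge C_\varepsilon k$; smaller $m$ need a separate word.

**Step 1 (a bound for all $m$).** *We show, with $C=C_{1/2}\ge1$ and $c_0=\frac1{4C}$, that*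
$$\mathbb E\,\mathrm{rk}(R)\ge c_0\min\{k,m\}.\tag{13}$$

Suppose $m\ge2C$. The trick is to give up some independence: put $k'=\min\{k,\lfloor m/C\rfloor\}$. Then $2\le k'\le k$, so $R$ is $k'$-wise independent, and $m\ge Ck'$. Proposition 2 with $\varepsilon=\frac12$ and $k'$ in place of $k$ gives $\mathbb E\,\mathrm{rk}(R)\ge k'/2$. Since $m/C\ge1$, we have $\lfloor m/C\rfloor\ge\frac m{2C}$, and so
$$\mathbb E\,\mathrm{rk}(R)\ge\frac12\min\Big\{k,\frac m{2C}\Big\}\ge\frac1{4C}\min\{k,m\}.$$

Suppose $m<2C$. Loops have $\mu_e=0$, so almost surely $R$ contains no loop, and $\mathrm{rk}(R)\ge1$ whenever $R\ne\emptyset$. By pairwise independence $\mathrm{Var}|R|\le m$, so $\mathbb E|R|^2\le m+m^2$. The Cauchy–Schwarz inequality applied to $|R|=|R|\,\mathbf 1_{\{R\ne\emptyset\}}$ gives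
$$\mathbb E\,\mathrm{rk}(R)\ge\Pr[R\ne\emptyset]\ge\frac{(\mathbb E|R|)^2}{\mathbb E|R|^2}\ge\frac{m^2}{m+m^2}=\frac m{1+m}\ge\frac m{1+2C}\ge\frac m{4C},$$
the last step because $C\ge\frac12$. This proves (13).

**Step 2 (part 1).** *We divide by $m$.* By (13) and $m\le r$,
$$\frac{\mathbb E\,\mathrm{rk}(R)}m\ge c_0\min\Big\{1,\frac km\Big\}\ge c_0\min\Big\{1,\frac kr\Big\}.$$
This is (6) with $c=c_0\min\{1,k/r\}$, so $c_k(r)\ge c_0\min\{1,k/r\}$.

**Step 3 (part 2).** *We use Proposition 2 where it applies and (13) elsewhere.* Let $C'_\varepsilon=C_\varepsilon/c_0$ and suppose $r\ge C'_\varepsilon k$. If $m\ge C_\varepsilon k$, Proposition 2 gives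
$$\frac{\mathbb E\,\mathrm{rk}(R)}m\ge(1-\varepsilon)\frac km\ge(1-\varepsilon)\frac kr .$$
If $m<C_\varepsilon k$, then $k/m>1/C_\varepsilon$, and since $C_\varepsilon\ge1$,
$$\frac{\mathbb E\,\mathrm{rk}(R)}m\ge c_0\min\Big\{1,\frac km\Big\}\ge\frac{c_0}{C_\varepsilon}=\frac1{C'_\varepsilon}\ge\frac kr .$$
In both cases (6) holds with $c=(1-\varepsilon)k/r$, so $c_k(r)\ge(1-\varepsilon)k/r$. Together with Theorem A this gives the displayed bounds of part 2. For fixed $k$ they say $(1-\varepsilon)k\le r\,c_k(r)\le k$ for all $r\ge C'_\varepsilon k$, and since $\varepsilon$ is arbitrary, $\lim_{r\to\infty}r\,c_k(r)=k$. $\blacksquare$
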